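# Blocks on an antidiagonal background: minimal inversions of integer matrices of fixed RSK shape

## 1. Blocks, tolls and congestion

We begin with a family of matrices. Fix $n\ge 3$ and integers $\ell\ge 1$, $d\ge 0$. Let $A$ be the $n\times n$ matrix with $a_{i,j}=1$ if $i+j=n+1$ and $a_{i,j}=0$ otherwise. For $x=(x_1,\dots,x_{n-1})$ with nonnegative integer entries, let $B(x)$ be the $n\times n$ matrix with
$$b_{i,i+1}=b_{i+1,i}=x_i\quad(1\le i\le n-1),\qquad b_{1,1}=d,$$
and all other entries $0$. The two cells $(i,i+1),(i+1,i)$ form *block $i$*. Put $N(x)=\ell A+B(x)$. For $n=4$,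
$$N(x)=\begin{pmatrix} d&x_1&0&\ell\\ x_1&0&x_2+\ell&0\\ 0&x_2+\ell&0&x_3\\ \ell&0&x_3&0\end{pmatrix}.$$

Two cells are *inverted* if one lies strictly north-east of the other: $(i,j)$ and $(k,l)$ with $i<k$, $j>l$, or vice versa. The number of inversions of a nonnegative integer matrix $M$ is
$$\operatorname{inv}(M)=\sum_{i<k,\ j>l}m_{i,j}\,m_{k,l}.$$

Let us count the inversions of $N(x)$. First we need the number of antidiagonal cells (cells with $i+j=n+1$) that are inverted with a given cell $(i,j)$. Suppose $i+j\le n+1$. The cell $(k,n+1-k)$ is weakly south-east of $(i,j)$ iff $i\le k\le n+1-j$, which gives $n+2-i-j$ cells. It is weakly north-west of $(i,j)$ iff $n+1-j\le k\le i$, which is possible only when $i+j=n+1$, and then it is $(i,j)$ itself, already counted. So $(i,j)$ is *not* inverted with exactly $|n+1-i-j|+1$ antidiagonal cells. The case $i+j\ge n+1$ follows by rotating the matrix by a half turn. Hence the number of antidiagonal cells inverted with $(i,j)$ is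
$$w(i,j)=n-1-|n+1-i-j|. \tag{1}$$
An antidiagonal $i+j=c$ contains $p=n-|n+1-c|$ cells, so $w=p-1$ on an antidiagonal with $p$ cells. In block $i$ both cells have
$$w(i,i+1)=w(i+1,i)=\varphi_i,\qquad \varphi_i=n-1-|n-2i|=\min\bigl(2i-1,\ 2(n-i)-1\bigr),$$
and $w(1,1)=0$.

Now the count. Inversions inside $\ell A$: any two antidiagonal cells are inverted, which gives $\ell^2\binom n2$. Inversions between $\ell A$ and $B(x)$: $\ell\sum_i 2\varphi_ix_i$. Inversions inside $B(x)$: the cell $(1,1)$ is inverted with nothing, two superdiagonal cells are never inverted, nor are two subdiagonal cells, and $(i,i+1)$ is inverted with $(j+1,j)$ iff $i<j+1$ and $i+1>j$, that is, iff $i=j$. This gives $\sum_i x_i^2$. Altogether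
$$\operatorname{inv}(N(x))=\ell^2\tbinom n2+G(x),\qquad G(x)=\sum_{i=1}^{n-1}\bigl(x_i^2+2\ell\varphi_ix_i\bigr). \tag{2}$$

So a unit placed in block $i$ pays a *toll* $2\ell\varphi_i$, low near the two ends and high in the middle, and a *congestion* cost that grows with the load of the block. For $n=4$, $\ell=1$ the tolls of the three blocks are $2,6,2$. Distribute seven units:
$$G(4,0,3)=16+9+8+6=39,\qquad G(3,1,3)=9+1+9+6+6+6=37 .$$
It pays to send one unit through the expensive middle block.

What is this for? The matrices $N(x)$ with $\sum_i x_i=D$ fixed all have the same shape under the Robinson–Schensted–Knuth correspondence (Section 6). A conjecture says that the matrices with the fewest inversions among all those of a given shape are constant on antidiagonals. But for $2\le i\le n-2$ the antidiagonal $i+j'=\text{const}$ through block $i$ has at least three cells, and $B(x)$ is nonzero only on the two cells of the block; so $N(x)$ is constant on antidiagonals only if all middle blocks are empty. The comparison $37<39$ is therefore a threat to the conjecture.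

## 2. Matrices of fixed RSK shape and the Hankel conjecture

**Biword and shape.** Let $M$ be an $n\times n$ matrix with nonnegative integer entries. Write $m_{i,j}$ copies of the column $\binom ij$ for every $(i,j)$, and sort the columns by top entry, then by bottom entry. The Robinson–Schensted–Knuth correspondence turns this two-line array into a pair $(P,Q)$ of semistandard Young tableaux (SSYT) with entries in $\{1,\dots,n\}$, of a common shape, which we denote $\operatorname{sh}(M)$. For a partition $\lambda$ let $\mathcal M_\lambda$ be the set of $n\times n$ nonnegative integer matrices of shape $\lambda$. If $\lambda$ has $n$ parts, it is known that $n\times n$ is the smallest size at which the shape $\lambda$ occurs.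

**Chains and decreasing sets.** Order cells by $(i,j)\le(k,l)$ iff $i\le k$ and $j\le l$. Two cells are either comparable or inverted. Let $\Omega(M)$ be the multiset of cells in which $(i,j)$ occurs $m_{i,j}$ times; copies of one cell are comparable. Then $\operatorname{inv}(M)$ is the number of inverted pairs in $\Omega(M)$. A *chain* is a set of pairwise comparable elements, a *decreasing set* a set of pairwise inverted elements. In the sorted biword, if $\binom ij$ precedes $\binom kl$, then the two cells are comparable iff $j\le l$ and inverted iff $j>l$. So chains are the weakly increasing subwords of the bottom row and decreasing sets are the strictly decreasing ones.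

We use three standard facts (Knuth 1970; Greene, *An extension of Schensted's theorem*, Adv. Math. 14 (1974), applied to words via standardization). Here $\lambda=\operatorname{sh}(M)$ and $\lambda'$ is the conjugate partition.

* **(F1)** $\lambda_1+\dots+\lambda_k$ is the maximum size of a union of $k$ chains in $\Omega(M)$.
* **(F2)** $\lambda'_1+\dots+\lambda'_k$ is the maximum size of a union of $k$ decreasing sets in $\Omega(M)$.
* **(F3)** RSK is a bijection, so $\#\mathcal M_\lambda=f(\lambda)^2$, where $f(\lambda)$ is the number of SSYT of shape $\lambda$ with entries in $\{1,\dots,n\}$.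

The chains or decreasing sets in a union may be taken disjoint: remove repeated elements from the later ones. A decreasing set uses distinct rows, so it has at most $n$ elements, and $\operatorname{sh}(M)$ has at most $n$ parts. A chain meets each antidiagonal in at most one cell. Every chain extends to a *maximal path* from $(1,1)$ to $(n,n)$ by steps right or down, which meets every antidiagonal exactly once.

*Example.* Let $M=\begin{pmatrix}1&1\\1&0\end{pmatrix}$. The bottom word is $1\,2\,1$. Inserting $1$, then $2$, gives the row $1\,2$; inserting $1$ bumps the $2$. The shape is $(2,1)$. The longest chain has two elements, for instance $(1,1),(1,2)$; the only inverted pair is $(1,2),(2,1)$, so $\operatorname{inv}(M)=1$.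

**Minimal, symmetric, Hankel.** $M\in\mathcal M_\lambda$ is *minimal* if $\operatorname{inv}(M)=\min_{M'\in\mathcal M_\lambda}\operatorname{inv}(M')$. It is *Hankel* if $m_{i,j}=s_{i+j}$ for some integers $s_2,\dots,s_{2n}$, that is, if it is constant on every antidiagonal. Hankel matrices are symmetric.

**Conjecture** (Nimisha Pahuja, "Minimal Inversions in Integer Matrices of Fixed RSK Shape", arXiv:2602.14931 (2026)). Let $\lambda$ have $n$ parts. Then every minimal $M\in\mathcal M_\lambda$ is symmetric, and moreover every minimal matrix of shape $\lambda$ is Hankel.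

*By hand: $\lambda=(2,1)$, $n=2$.* There are two SSYT of this shape with entries in $\{1,2\}$, so $\mathcal M_\lambda$ has four elements:
$$\begin{pmatrix}1&1\\1&0\end{pmatrix},\quad \begin{pmatrix}0&1\\1&1\end{pmatrix},\quad \begin{pmatrix}0&2\\1&0\end{pmatrix},\quad\begin{pmatrix}0&1\\2&0\end{pmatrix},$$
each with longest chain $2$ and total $3$. Their inversion numbers are $1,1,2,2$. The minimal ones are the first two, and both are Hankel.

Here is what will be proved.

**Theorem 1.** The conjecture is false in both parts. It holds for $n\le3$ and fails for every $n\ge4$. In particular: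

* (i) for $\lambda=(8,8,1,1)$ no minimal matrix is Hankel;
* (ii) for $\lambda=(6,6,1,1)$ the following matrix is minimal, with $29$ inversions, and is not symmetric:
$$\begin{pmatrix}0&2&1&1\\2&1&1&0\\0&1&0&2\\1&0&2&0\end{pmatrix}.$$

**Theorem 2.** Let $n\ge3$, $\ell\ge1$, $D,d\ge0$ and $\lambda=(\ell+D+d,\ \ell+D,\ \ell^{\,n-2})$. Then
$$\min_{\mathcal M_\lambda}\operatorname{inv}=\ell^2\tbinom n2+\min\Bigl\{G(x):x\in\mathbb Z_{\ge0}^{n-1},\ \textstyle\sum_i x_i=D\Bigr\}.$$
Moreover:

* (a) If $n=3$, or if $n\ge4$ and $D\le4\ell$, every minimal matrix is Hankel (hence symmetric). Since every $\lambda$ with three parts has the above form, the conjecture is true for $n=3$.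
* (b) If $n\ge4$ and $D\in\{4\ell+1,4\ell+2\}$, there is a non-symmetric minimal matrix.
* (c) If $n\ge4$ and $D\ge4\ell+3$, no minimal matrix is Hankel.

**Theorem 3.** Let $n\ge2$ and let $\mu$ be a partition with $\mu_n=0$. Put $W(E)=\sum_{i,j} e_{i,j}w(i,j)$. Every $E\in\mathcal M_\mu$ satisfies $W(E)\ge2\sum_i(i-1)\mu_i$, with equality iff $E$ is Hankel. Consequently, if $\lambda$ has $n$ parts and $\lambda_n>\sum_i(i-1)(\lambda_i-\lambda_n)^2$, every minimal matrix of shape $\lambda$ is Hankel (hence symmetric).

Part (i) of Theorem 1 can be done at once. The rest needs a reduction (Section 4); then we prove Theorem 3, which shows why the conjecture is tempting, and then Theorem 2.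

## 3. The shape $(8,8,1,1)$

Take $n=4$, $\ell=1$, $d=0$, $x=(3,1,3)$:
$$M=N(3,1,3)=\begin{pmatrix}0&3&0&1\\3&0&2&0\\0&2&0&3\\1&0&3&0\end{pmatrix}.$$

**Step 1: $M$ has shape $(8,8,1,1)$.** A chain contains copies of at most one of $(1,2),(2,1)$, at most one cell of the antidiagonal $i+j=5$ (entries $1,2,2,1$), and at most one of $(3,4),(4,3)$. So one chain has at most $3+2+3=8$ elements, two chains at most $6+4+6=16$, three chains at most $6+5+6=17$, and the total is $18$. The chains $\{(1,2),(2,3),(3,4)\}$, $\{(2,1),(3,2),(4,3)\}$, $\{(1,4)\}$, with all copies, attain $8$, $16$, $17$. By (F1) the shape is $(8,8,1,1)$.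

**Step 2: $\operatorname{inv}(M)=43$.** Formula (2) gives $6+37$. Directly: $(1,2)$–$(2,1)$ gives $9$, $(2,3)$–$(3,2)$ gives $4$, $(3,4)$–$(4,3)$ gives $9$; the cell $(1,4)$ with $(2,1),(2,3),(3,2),(4,3),(4,1)$ gives $3+2+2+3+1=11$; the cell $(4,1)$ with $(1,2),(2,3),(3,2),(3,4)$ gives $3+2+2+3=10$; there are no others. The sum is $43$.

**Step 3: every Hankel matrix of this shape has at least $45$ inversions.** Let $H=(s_{i+j})$ have shape $(8,8,1,1)$, and write $|H|=18$ for the sum of its entries. We determine its entries from (F1).

One chain: every maximal path has weight $\sum_cs_c$, so $\sum_cs_c=8$.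

Two chains cover at most two cells of each antidiagonal, and this bound is attained on all antidiagonals at once by the chains (writing $ij$ for $(i,j)$)
$$11,12,13,23,24,34,44\qquad\text{and}\qquad 21,31,32,42,43 .$$
They miss one cell of $i+j=4$, two of $i+j=5$ and one of $i+j=6$. So $|H|-s_4-2s_5-s_6=16$, that is, $s_4+2s_5+s_6=2$.

Three chains miss at least one cell of $i+j=5$, and the chains
$$11,12,13,14,24,34,44;\qquad 21,22,23,33,43;\qquad 31,32,42$$
miss only $(4,1)$. So $s_5=\lambda_4=1$, and hence $s_4=s_6=0$.

It follows that $s_2+s_3+s_7+s_8=8-1=7$ and, from the total, $s_2+2s_3+2s_7+s_8=18-4=14$. Subtracting, $s_3+s_7=7$, and then $s_2=s_8=0$.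

Now count. The four cells of $i+j=5$, each with entry $1$, contribute $6$. The pairs $\{(1,2),(2,1)\}$ and $\{(3,4),(4,3)\}$ contribute $s_3^2$ and $s_7^2$. Each of these four cells is inverted with exactly one cell of $i+j=5$, namely $(1,2)$ and $(3,4)$ with $(4,1)$, and $(2,1)$ and $(4,3)$ with $(1,4)$. Cells on $i+j=3$ are comparable with cells on $i+j=7$. Hence
$$\operatorname{inv}(H)=6+2(s_3+s_7)+s_3^2+s_7^2\ \ge\ 6+14+16+9=45>43,$$
since two integers with sum $7$ have squares summing to at least $4^2+3^2$. So no minimal matrix of shape $(8,8,1,1)$ is Hankel. This proves Theorem 1(i). $\blacksquare$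

## 4. Peeling off the antidiagonal

In the example every matrix we met contained $A$. The next lemma says this is forced, and that removing $\ell A$ subtracts $\ell$ from each part of the shape.

**Lemma 1.** (i) For $\ell\ge0$ and every $n\times n$ nonnegative integer matrix $E$, $\operatorname{sh}(\ell A+E)=\operatorname{sh}(E)+(\ell^n)$. (ii) If $\lambda_n=\ell$ and $\mu=\lambda-(\ell^n)$, then $E\mapsto\ell A+E$ is a bijection $\mathcal M_\mu\to\mathcal M_\lambda$.

*Proof.* **Step 1: a long last row forces the antidiagonal.** Suppose $\operatorname{sh}(M)_n\ge\ell$. The first $\ell$ columns of the shape have length $n$, so by (F2) there are $\ell$ disjoint decreasing sets of total size $n\ell$. Each has at most $n$ elements, so each has exactly $n$, using every row and every column once, with columns decreasing as rows increase. Each is therefore the full antidiagonal, and $m_{i,n+1-i}\ge\ell$ for all $i$.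

**Step 2: an inequality for partial sums.** A union of $k$ chains contains at most $k$ distinct antidiagonal cells, so it picks up at most $k\ell$ from $\ell A$. By (F1),
$$\operatorname{sh}(\ell A+E)_1+\dots+\operatorname{sh}(\ell A+E)_k\le k\ell+\operatorname{sh}(E)_1+\dots+\operatorname{sh}(E)_k. \tag{3}$$
Take $k=n-1$ and subtract from the total $n\ell+|E|$, where $|E|$ is the sum of entries: $\operatorname{sh}(\ell A+E)_n\ge\ell+\operatorname{sh}(E)_n\ge\ell$.

**Step 3: counting turns the inequality into an equality.** Fix $N$. By Steps 1 and 2, $E\mapsto\ell A+E$ is a bijection from $\{E:|E|=N\}$ onto $\{M:|M|=N+n\ell,\ \operatorname{sh}(M)_n\ge\ell\}$. Put $\nu(E)=\operatorname{sh}(\ell A+E)-(\ell^n)$, a partition of $N$ with at most $n$ parts. For each such partition $\nu$, (F3) gives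
$$\#\{E:\nu(E)=\nu\}=f(\nu+(\ell^n))^2=f(\nu)^2=\#\{E:\operatorname{sh}(E)=\nu\}.$$
The middle equality holds because in an SSYT with entries in $\{1,\dots,n\}$ a column of length $n$ must read $1,\dots,n$; deleting the first $\ell$ columns is a bijection, since entries in row $i$ are always at least $i$ and the columns can be put back. So $\nu(\cdot)$ and $\operatorname{sh}(\cdot)$ take each value equally often on the finite set $\{E:|E|=N\}$. Consequently the sum over all these $E$, and over all $k$, of the $k$-th partial sums is the same for both. By (3) each partial sum of $\nu(E)$ is at most that of $\operatorname{sh}(E)$. Hence all are equal, which is (i).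

**Step 4: part (ii).** If $\operatorname{sh}(E)=\mu$, then $\operatorname{sh}(\ell A+E)=\lambda$ by (i). If $\operatorname{sh}(M)=\lambda$, then $E=M-\ell A$ has nonnegative entries by Step 1, and $\operatorname{sh}(E)=\lambda-(\ell^n)=\mu$ by (i). $\square$

Next, inversions. Splitting pairs into those inside $\ell A$, those between $\ell A$ and $E$, and those inside $E$, we get from (1)
$$\operatorname{inv}(\ell A+E)=\ell^2\tbinom n2+\ell\,W(E)+\operatorname{inv}(E),\qquad W(E)=\sum_{i,j}e_{i,j}\,w(i,j). \tag{4}$$
Also $\ell A+E$ is Hankel (symmetric) iff $E$ is. So, with $\ell=\lambda_n$ and $\mu=\lambda-(\ell^n)$, *minimal matrices of shape $\lambda$ correspond exactly to minimizers of $\ell W+\operatorname{inv}$ on $\mathcal M_\mu$.*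

**The case $n\le 2$.** For $n=1$ every matrix is Hankel. For $n=2$ we have $\mu=(d,0)$ and $\ell W+\operatorname{inv}\ge0$, with value $0$ attained at $e_{1,1}=d$. Here $w(1,1)=w(2,2)=0$ and $w(1,2)=w(2,1)=1$, and $\ell>0$, so the value $0$ is attained only by $E$ supported on $(1,1),(2,2)$. Such $E$ is Hankel. So the conjecture holds for $n\le2$.

## 5. Hankel matrices pay the lowest toll

Formula (4) suggests a first approach to the conjecture: for large $\ell$ the term $\ell W(E)$ dominates, so find the minimizers of $W$ on $\mathcal M_\mu$. They turn out to be exactly the Hankel matrices, and this proves the conjecture for large $\lambda_n$. We give this proof, and then see where it stops.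

The plan is to bound $W(E)$ from below using (F1), that is, using unions of $k$ chains. No single union will do, so we average over a random one that treats all cells of an antidiagonal equally. For a cell let $p$ be the number of cells on its antidiagonal.

**Claim.** For $1\le k\le n-1$ there is a random union $Z_k$ of $k$ chains of cells such that each cell lies in $Z_k$ with probability $\min(k,p)/p$. For $k=1$ one can take a random maximal path in which every maximal path has positive probability.

*Example.* Let $n=3$, $k=1$. Choosing right or down by a fair coin reaches the antidiagonal cells $(1,3),(2,2),(3,1)$ with probabilities $\frac14,\frac12,\frac14$, which is not uniform. Bias the second step instead: from $(1,2)$ go right with probability $\frac23$ and down with $\frac13$, and from $(2,1)$ the other way round. Each antidiagonal cell is now reached with probability $\frac13$.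

*Proof of the claim.* **Step 1: a fractional flow.** Consider the antidiagonals of length at least $k$, that is, $k+1\le i+j\le2n+1-k$, with edges going one step right or down. In the upper half, the antidiagonal of length $p$ consists of the cells $(a,p+1-a)$, $1\le a\le p$. For $k\le p\le n-1$, give the cell in row $a$
$$\text{flow }\ \frac kp\cdot\frac{p+1-a}{p+1}\ \text{ on its right step},\qquad \frac kp\cdot\frac a{p+1}\ \text{ on its down step}.$$
The outflow of the cell is $\frac kp$. The cell in row $b$ of the next antidiagonal receives flow by a right step from row $b$ and by a down step from row $b-1$; the formulas give $0$ when one of these does not exist ($b=p+1$, respectively $b=1$). So its inflow is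
$$\frac kp\cdot\frac{(p+1-b)+(b-1)}{p+1}=\frac k{p+1}.$$
In the lower half use the image of this flow under $(i,j)\mapsto(n+1-i,n+1-j)$ with edges reversed; reversed images of right steps are right steps, and likewise for down steps. The two halves agree on the main antidiagonal, where every cell has throughput $\frac kn$. We obtain a flow with unit supply at each of the $k$ cells of the first antidiagonal, unit demand at each of the $k$ cells of the last one, and throughput $k/p\le1$ at each cell on an antidiagonal of length $p$.

**Step 2: from fractional to integral.** This is the integrality theorem for flows; here is the argument. Split each cell $v$ into nodes $v^{\rm in},v^{\rm out}$ joined by an arc $v^{\rm in}\to v^{\rm out}$ of capacity $1$, and let a step $v\to v'$ be an arc $v^{\rm out}\to v'^{\rm in}$. The flows with the given supplies (at $v^{\rm in}$ in the first antidiagonal) and demands (at $v^{\rm out}$ in the last) form a polytope $\mathcal F$, bounded because every arc value lies in $[0,1]$. So each point of $\mathcal F$ is a convex combination of extreme points. Suppose a point of $\mathcal F$ has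 non-integral arcs. At each node the balance is an integer, so no node meets exactly one non-integral arc. Hence the non-integral arcs contain a cycle of the underlying undirected graph. Adding $\varepsilon$ to the arcs traversed forward along the cycle and subtracting $\varepsilon$ from those traversed backward, for small $\varepsilon$ of either sign, stays in $\mathcal F$, so the point is not extreme. Thus extreme points have all arc values in $\{0,1\}$. In such a flow each used cell has exactly one incoming used step (unless it is on the first antidiagonal) and exactly one outgoing used step (unless on the last). So the used cells form $k$ vertex-disjoint lattice paths, from the $k$ cells of the first antidiagonal to the $k$ cells of the last.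

**Step 3: the random union.** Write the flow of Step 1 as a convex combination of such integral flows and choose one of them with the corresponding probabilities. A cell on an antidiagonal of length $p\ge k$ is used with probability equal to its throughput $k/p$.

It remains to cover the antidiagonals of length less than $k$ completely. Prepend to the path starting at $(a,k+1-a)$ the cells $(a,1),\dots,(a,k-a)$ of its row; for $a=1,\dots,k$ these are all cells with $i+j\le k$. Append to the path ending at $(n-k+b,\,n+1-b)$ the cells $(n-k+b+1,\,n+1-b),\dots,(n,\,n+1-b)$ of its column; for $b=1,\dots,k$ these are all cells with $i+j\ge2n+2-k$. The results are $k$ chains, and cells with $p<k$ are covered with probability $1=\min(k,p)/p$.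

**Step 4: positivity for $k=1$.** For $k=1$ use instead the Markov chain that starts at $(1,1)$ and leaves each cell along its outgoing edges with probabilities proportional to the flow. It visits each cell with probability equal to its throughput $1/p$. The flow is positive on every edge, so every maximal path has positive probability. $\square$

*Proof of Theorem 3.* **Step 1: the inequality.** Let $S_p$ be the total of $E$ over the antidiagonals of length $p$. The expected weight of $E$ on $Z_k$ is $\sum_p\frac{\min(k,p)}pS_p$, and every union of $k$ chains has weight at most $\mu_1+\dots+\mu_k$ by (F1). So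
$$\sum_p\frac{\min(k,p)}p\,S_p\le\mu_1+\dots+\mu_k\qquad(1\le k\le n-1). \tag{5}$$
For $1\le p\le n-1$,
$$\frac2p\sum_{k=1}^{n-1}\min(k,p)=\frac2p\Bigl(\frac{p(p+1)}2+p(n-1-p)\Bigr)=2n-1-p,$$
and for $p=n$ the left side is $\frac2n\cdot\frac{n(n-1)}2=n-1=2n-1-p$ as well. Adding twice (5) over $k=1,\dots,n-1$ gives
$$\sum_p(2n-1-p)S_p\le2\sum_{k=1}^{n-1}(\mu_1+\dots+\mu_k)=2\sum_i(n-i)\mu_i .$$
Since $w=p-1$ and $\sum_pS_p=|\mu|$,
$$W(E)=\sum_p(p-1)S_p=(2n-2)|\mu|-\sum_p(2n-1-p)S_p\ \ge\ 2\sum_i(i-1)\mu_i .$$

**Step 2: equality forces Hankel.** If equality holds, then (5) is an equality for $k=1$: the average weight of the random maximal path equals $\mu_1$, the maximum possible. As every maximal path has positive probability, all maximal paths have weight $\mu_1$. Compare two maximal paths that differ only between $(i,j)$ and $(i+1,j+1)$, one passing through $(i,j+1)$ and the other through $(i+1,j)$. This gives $e_{i,j+1}=e_{i+1,j}$ for all $1\le i,j\le n-1$. So $E$ is Hankel.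

**Step 3: Hankel gives equality.** Let $E$ be Hankel. Any $k$ chains cover at most $\min(k,p)$ cells of each antidiagonal of length $p$, and $E$ is constant on it, so they pick up at most the fraction $\min(k,p)/p$ of its total. Hence $\mu_1+\dots+\mu_k\le\sum_p\frac{\min(k,p)}pS_p$. All of (5) are equalities, and $W(E)=2\sum_i(i-1)\mu_i$.

**Step 4: a Hankel competitor.** For the consequence, let $\ell=\lambda_n$, $\mu=\lambda-(\ell^n)$ and $d_p=\mu_p-\mu_{p+1}$ (with $\mu_{n+1}=0$). Let $H$ be the Hankel matrix with $h_{i,j}=d_{i+j-1}$ for $i+j\le n+1$ and $0$ otherwise; so the upper antidiagonal of length $p$ carries the value $d_p$. Any $k$ chains have weight at most $\sum_p\min(k,p)d_p=\sum_{i\le k}\sum_{p\ge i}d_p=\mu_1+\dots+\mu_k$. Rows $1,\dots,k$ attain this, since row $i$ has sum $\sum_{p\ge i}d_p=\mu_i$. So $\operatorname{sh}(H)=\mu$ by (F1).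

We need $\operatorname{inv}(H)$. Take upper antidiagonals of lengths $p\le q$. The cell $(a,p+1-a)$ of the first lies weakly north-west of the cell $(b,q+1-b)$ of the second iff $a\le b\le a+q-p$, and the opposite relation occurs only if the two cells coincide. So it is comparable with $q-p+1$ of the $q$ cells and inverted with $p-1$ of them. Between two antidiagonals of lengths $p<q$ there are thus $p(p-1)$ inverted pairs of cells, and within one of length $p$ there are $\frac12p(p-1)$. Hence
$$\operatorname{inv}(H)=\tfrac12\sum_{p,q}\min(p,q)\bigl(\min(p,q)-1\bigr)d_pd_q=\sum_i(i-1)\sum_{p,q\ge i}d_pd_q=\sum_i(i-1)\mu_i^2,$$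
using $m(m-1)=\sum_{i\le m}2(i-1)$.

**Step 5: comparison.** Let $\ell>\sum_i(i-1)\mu_i^2$, and let $M\in\mathcal M_\lambda$ be not Hankel. By Lemma 1, $M=\ell A+E$ with $E\in\mathcal M_\mu$ not Hankel. By Steps 1 and 2, $W(E)\ge2\sum_i(i-1)\mu_i+1$, as $W$ is an integer. By (4) and Step 3,
$$\operatorname{inv}(M)\ge\ell^2\tbinom n2+2\ell\sum_i(i-1)\mu_i+\ell>\ell^2\tbinom n2+2\ell\sum_i(i-1)\mu_i+\sum_i(i-1)\mu_i^2=\operatorname{inv}(\ell A+H),$$
and $\ell A+H\in\mathcal M_\lambda$ by Lemma 1. So $M$ is not minimal. $\blacksquare$

**Where this approach stops.** The argument minimizes $W$ and treats $\operatorname{inv}(E)$ as an error. For $\lambda=(8,8,1,1)$ we have $\ell=1$ and $\mu=(7,7,0,0)$. The Hankel matrix $B(4,0,3)$ has $W=14$, the least possible, but $\operatorname{inv}=25$. The matrix $B(3,1,3)$ has $W=18$ and $\operatorname{inv}=19$. The extra toll $4$ buys a saving of $6$ in congestion. So the two terms have to be bounded together. The bound in Theorem 3 is sufficient and is not claimed to be sharp; in the family of the next section with $n\ge4$ the sharp condition is $D\le4\ell$.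

## 6. Two-row remainders and the threshold $D\le 4\ell$

Now let $\lambda=(\ell+D+d,\ \ell+D,\ \ell^{\,n-2})$ with $n\ge3$, so $\mu=(D+d,D,0,\dots,0)$. By Section 4 the formula in Theorem 2 says that
$$\min_{E\in\mathcal M_\mu}\bigl(\ell W(E)+\operatorname{inv}(E)\bigr)=\min\Bigl\{G(x):x\in\mathbb Z_{\ge0}^{n-1},\ \sum_ix_i=D\Bigr\}.$$

**Attainment.** This step shows "$\le$", using the matrices of Section 1. Let $\sum_ix_i=D$ and $E=B(x)$. A chain uses at most one of the inverted cells $(i,i+1),(i+1,i)$ for each $i$, so it has at most $D+d$ elements. The superdiagonal together with $(1,1)$ is a chain with $D+d$ elements, and with the subdiagonal it covers everything. By (F1), $\operatorname{sh}(B(x))=(D+d,D)$. By (2) and (4), $\ell W+\operatorname{inv}=G(x)$.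

### 6.1. One block per pair is not enough

For "$\ge$" we must compare an arbitrary $E\in\mathcal M_\mu$ with some $B(x)$. By (F1) and (F2) we shall find $D$ disjoint inverted pairs in $\Omega(E)$. The first idea is to assign each pair to one block $i$, so that (α) its two cells have total $w$ at least $2\varphi_i$, and (β) two pairs assigned to the same block produce at least two inversions between them. That would give $G(x)$, because $x_i^2=x_i+2\binom{x_i}2$.

This fails already for the pairs $\{(1,2),(2,1)\}$ and $\{(1,3),(2,2)\}$. The first occupies rows $[1,2]$ and columns $[1,2]$. The second occupies rows $[1,2]$ but columns $[2,3]$. Going by rows, both belong to block $1$; but $(1,2)$ and $(2,2)$ are comparable, so of the cross pairs $(1,2)$–$(2,2)$ and $(2,1)$–$(1,3)$ only the second is inverted. There is one inversion, not two.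

The way out is to give each pair *two* blocks, $\rho$ read from its rows and $\kappa$ read from its columns, each bearing half of the cost. A coincidence of $\rho$'s is paid by one inversion, a coincidence of $\kappa$'s by another. The bound becomes $\frac12G(x)+\frac12G(y)$, with $x$ counting row blocks and $y$ counting column blocks.

### 6.2. The lower bound

Let $E\in\mathcal M_\mu$.

**Step 1: two chains and $D$ pairs.** By (F1) with $k=2$, $\Omega(E)$ is the union of two disjoint chains $U=\{u_1\le u_2\le\cdots\}$ and $L=\{v_1\le v_2\le\cdots\}$. Since $\mu'=(2^D,1^d)$, (F2) with $k=D$ gives $D$ disjoint decreasing sets with $2D$ elements in total, and each has size at most $2$, so exactly $2$. Thus there are $D$ disjoint inverted pairs. A chain contains no inverted pair, so each has one element in $U$ and one in $L$.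

**Step 2: uncrossing.** We want the pairs to be ordered along both chains. Suppose $(u_\alpha,v_\beta)$ and $(u_{\alpha'},v_{\beta'})$ are among our pairs with $\alpha<\alpha'$ and $\beta>\beta'$, so $u_\alpha\le u_{\alpha'}$ and $v_{\beta'}\le v_\beta$. Then $(u_\alpha,v_{\beta'})$ and $(u_{\alpha'},v_\beta)$ are also inverted, since

* $u_\alpha\le v_{\beta'}$ would give $u_\alpha\le v_\beta$;
* $v_{\beta'}\le u_\alpha$ would give $v_{\beta'}\le u_{\alpha'}$;
* $u_{\alpha'}\le v_\beta$ would give $u_\alpha\le v_\beta$;
* $v_\beta\le u_{\alpha'}$ would give $v_{\beta'}\le u_{\alpha'}$,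

and each conclusion contradicts one of the given inversions. So we may exchange partners. The matching is a permutation between the used elements of $U$ and those of $L$, and the exchange strictly lowers its number of inversions, so the process ends. Afterwards the pairs can be indexed as $(a_r,b_r)$, $r=1,\dots,D$, with $a_r\in U$, $b_r\in L$ and
$$a_1\le\dots\le a_D,\qquad b_1\le\dots\le b_D .$$

**Step 3: choosing the two blocks.** Let the north-east element of pair $r$ be $(i_r,j_r)$ and its south-west element $(k_r,l_r)$, so $i_r<k_r$ and $l_r<j_r$. Put $R_r=[i_r,k_r]$ and $C_r=[l_r,j_r]$. For an interval $I=[s,t]\subseteq[1,n]$ with $s<t$ define its block to be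
$$\rho=s\ \text{ if }s+t\le n+1,\qquad\rho=t-1\ \text{ otherwise.}$$
Then $[\rho,\rho+1]\subseteq I$, $1\le\rho\le n-1$, and
$$|n-2\rho|=|n+1-s-t|+(t-s-1). \tag{6}$$
Indeed $n-2s=(n+1-s-t)+(t-s-1)$ with both summands nonnegative in the first case, and $2(t-1)-n=(s+t-n-1)+(t-s-1)$ with both summands nonnegative in the second. Of the blocks inside $I$ we have thus taken the one at the end farther from the middle, where the toll is low. Let $\rho_r$ and $\kappa_r$ be the blocks of $R_r$ and $C_r$.

**Step 4: the toll of a pair.** We show
$$w(a_r)+w(b_r)\ge\varphi_{\rho_r}+\varphi_{\kappa_r}. \tag{7}$$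
Drop the index $r$, and put $\alpha=n+1-i-j$, $\beta=n+1-k-l$. By (1) and the definition of $\varphi$, (7) is equivalent to $|\alpha|+|\beta|\le|n-2\rho|+|n-2\kappa|$. Now $|\alpha|+|\beta|=\max(|\alpha+\beta|,|\alpha-\beta|)$, so we bound both. First,
$$|\alpha+\beta|\le|n+1-i-k|+|n+1-l-j|\le|n-2\rho|+|n-2\kappa|$$
by (6) for $R=[i,k]$ and $C=[l,j]$. Second, $k-i\ge1$ and $j-l\ge1$, so
$$|\alpha-\beta|=|(k-i)-(j-l)|\le\max(k-i,\,j-l)-1\le(k-i-1)+(j-l-1)\le|n-2\rho|+|n-2\kappa|,$$
again by (6).

**Step 5: congestion between two pairs.** For $r<s$ we show that among $\{a_r,b_s\}$ and $\{b_r,a_s\}$ at least $[\rho_r=\rho_s]+[\kappa_r=\kappa_s]$ are inverted, where $[\,\cdot\,]$ is $1$ if the statement holds and $0$ otherwise.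

*Same orientation.* Say $a_r,a_s$ are the north-east elements; the other case is the same with the names $a,b$ exchanged. If $\rho_r=\rho_s=\rho$, then $[\rho,\rho+1]$ lies in both $R_r$ and $R_s$, so $i_s\le\rho<k_r$; also $l_r<j_r\le j_s$ because $a_r\le a_s$. So $b_r=(k_r,l_r)$ and $a_s=(i_s,j_s)$ are inverted. If $\kappa_r=\kappa_s=\kappa$, then $l_s\le\kappa<j_r$, and $i_r<k_r\le k_s$ because $b_r\le b_s$. So $a_r=(i_r,j_r)$ and $b_s=(k_s,l_s)$ are inverted. The two coincidences give two different pairs.

*Opposite orientation.* Say $a_r=(i_r,j_r)$, $b_r=(k_r,l_r)$, $b_s=(i_s,j_s)$, $a_s=(k_s,l_s)$; the other case is the same with names exchanged. From $b_r\le b_s$ we get $k_r\le i_s$, and from $a_r\le a_s$ we get $j_r\le l_s$. So $R_r,R_s$ share at most one point, and so do $C_r,C_s$. Hence $\rho_r\ne\rho_s$ and $\kappa_r\ne\kappa_s$, and there is nothing to prove.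

**Step 6: adding up.** Let $x_i=\#\{r:\rho_r=i\}$ and $y_i=\#\{r:\kappa_r=i\}$, so $\sum_ix_i=\sum_iy_i=D$. Each pair contributes one inversion itself, and Step 5 concerns further, distinct pairs of elements. Discard the contributions of unpaired elements, which are nonnegative. Then
$$\ell W(E)+\operatorname{inv}(E)\ge\sum_r\bigl[\ell(\varphi_{\rho_r}+\varphi_{\kappa_r})+1\bigr]+\sum_i\Bigl[\tbinom{x_i}2+\tbinom{y_i}2\Bigr]=\tfrac12G(x)+\tfrac12G(y)\ge\min G. \tag{8}$$
For the equality, write the $D$ ones as $\sum_i\bigl(\frac{x_i}2+\frac{y_i}2\bigr)$ and use $\frac{x_i}2+\binom{x_i}2=\frac{x_i^2}2$. With attainment, this proves the formula for the minimum in Theorem 2.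

### 6.3. Minimizers of $G$

To use the equality case we need to know where $G$ is minimal. Write
$$G(x)=\sum_i\sum_{t=1}^{x_i}\delta_i(t),\qquad\delta_i(t)=2t-1+2\ell\varphi_i .$$
For fixed $i$ this is strictly increasing in $t$. Call $\delta_i(t)$ *chosen* if $t\le x_i$.

*$x$ is a minimizer (given $\sum_i x_i=D$) iff every chosen $\delta$ is at most every unchosen one.* If the condition holds, the $D$ chosen values have the least sum among any $D$ of the values. If it fails, say $\delta_i(t)>\delta_j(u)$ with $t\le x_i$, $u>x_j$, then $i\ne j$ by monotonicity, and $\delta_i(x_i)\ge\delta_i(t)>\delta_j(u)\ge\delta_j(x_j+1)$, so moving one unit from block $i$ to block $j$ lowers $G$.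

Note $\varphi_1=\varphi_{n-1}=1$. For $n\ge4$ we have $\varphi_2=3$ and $\varphi_i\ge3$ for $2\le i\le n-2$.

### 6.4. Part (a): everything is Hankel when $D\le 4\ell$ or $n=3$

**Step 1: minimizers of $G$ live on the end blocks.** For $n=3$ the only blocks are $1$ and $2=n-1$. Let $n\ge4$ and $D\le4\ell$. The $4\ell$ numbers $\delta_1(t),\delta_{n-1}(t)$ with $t\le2\ell$ are at most $4\ell-1+2\ell=6\ell-1$, while $\delta_i(t)\ge6\ell+1$ for $2\le i\le n-2$. If a minimizer chose some $\delta_i(t)$ with $2\le i\le n-2$, at most $D-1<4\ell$ other values would be chosen, so one of those $4\ell$ smaller numbers would be unchosen, a contradiction.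

**Step 2: reading off $E$.** Let $M=\ell A+E$ be minimal. Then all inequalities in (8), and hence, since $\ell>0$, all those in (7), are equalities, and unpaired elements contribute nothing. So $x,y$ are minimizers of $G$; by Step 1, $\rho_r,\kappa_r\in\{1,n-1\}$, so $w(a_r)+w(b_r)=2$ for every $r$; and unpaired elements have $w=0$. Now $w=0$ only at $(1,1)$ and $(n,n)$, which are comparable with everything and so lie in no pair. Hence $w(a_r)=w(b_r)=1$, that is,
$$a_r,b_r\in\{(1,2),(2,1),(n-1,n),(n,n-1)\}.$$
For $n\ge3$ the only inverted pairs among these cells are $\{(1,2),(2,1)\}$ and $\{(n-1,n),(n,n-1)\}$; for instance $(1,2)$ and $(n,n-1)$ would need $2>n-1$. All elements on these four cells are paired, so $e_{1,2}=e_{2,1}$ and $e_{n-1,n}=e_{n,n-1}$. The remaining elements are at $(1,1),(n,n)$. So $E$ is Hankel, and so is $M$. A partition with three parts has the form in Theorem 2 with $\ell=\lambda_3$, $D=\lambda_2-\lambda_3$, $d=\lambda_1-\lambda_2$, so the conjecture is true for $n=3$. With Section 4 it holds for $n\le3$.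

### 6.5. Part (b): a tie between two minimizers breaks the symmetry

When $D=4\ell+1$ the next cheapest unit costs $6\ell+1$ in block $1$, in block $n-1$ and in block $2$ alike. In (8) the vectors $x$ and $y$ may then be *different* minimizers, and the pair $\{(1,3),(2,2)\}$ of Section 6.1, which has row block $1$ and column block $2$, makes this happen.

Let $n\ge4$ and $m=D-2\ell-1\in\{2\ell,2\ell+1\}$. Let $E$ have
$$e_{1,2}=e_{2,1}=2\ell,\quad e_{1,3}=e_{2,2}=1,\quad e_{n-1,n}=e_{n,n-1}=m,\quad e_{1,1}=d,$$
and all other entries $0$.

**Step 1: shape.** Each of $\{(1,2),(2,1)\}$, $\{(1,3),(2,2)\}$, $\{(n-1,n),(n,n-1)\}$ is inverted, so a chain has at most $d+2\ell+1+m=D+d$ elements. This is attained by the chain on $(1,1),(1,2),(1,3),(n-1,n)$, and the chain on $(2,1),(2,2),(n,n-1)$ covers the rest. So $\operatorname{sh}(E)=(D+d,D)$.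

**Step 2: cost.** The cells $(1,3),(2,2)$ lie on an antidiagonal of length $3$, as $4\le n$, so $w=2$ there; the block cells have $w=1$. So $W=4\ell+4+2m$. The inversions are those of the three pairs, $4\ell^2+1+m^2$, and $2\ell$ from $(1,3)$–$(2,1)$. All other support cells are comparable: $(1,2)\le(1,3)$, $(1,2)\le(2,2)$, $(2,1)\le(2,2)$, the cell $(1,1)$ lies below all others, and $(1,2),(2,1),(1,3),(2,2)$ lie below $(n-1,n)$ and $(n,n-1)$, since $n\ge4$. So
$$\ell W+\operatorname{inv}=8\ell^2+6\ell+1+2\ell m+m^2=\begin{cases}16\ell^2+6\ell+1&(m=2\ell),\\16\ell^2+12\ell+2&(m=2\ell+1).\end{cases}$$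

**Step 3: minimality.** One unit-free end block of load $q$ costs $q^2+2\ell q$, which is $8\ell^2$ for $q=2\ell$ and $8\ell^2+6\ell+1$ for $q=2\ell+1$. So the two values in Step 2 equal $G$ at $(2\ell+1,0,\dots,0,2\ell)$ and at $(2\ell+1,0,\dots,0,2\ell+1)$, whose sums are $4\ell+1$ and $4\ell+2$. Both vectors are minimizers: the chosen $\delta$'s are at most $\delta_1(2\ell+1)=6\ell+1$, and the unchosen ones are at least $6\ell+1$. By the formula of Theorem 2, $\ell A+E$ is minimal.

**Step 4: asymmetry.** Since $1+3<n+1$, the cells $(1,3),(3,1)$ are off the main antidiagonal, and $\ell A+E$ has entries $1$ and $0$ there. So it is not symmetric.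

For $n=4$, $\ell=1$, $D=5$, $d=0$ we have $m=2$, and $A+E$ is the matrix of Theorem 1(ii), of shape $(6,6,1,1)$, with $6+23=29$ inversions. In this case the pairs give $x=(3,0,2)$ and $y=(2,1,2)$, and indeed $G(x)=15+8=23$ and $G(y)=8+7+8=23$.

### 6.6. Part (c): past the tie no Hankel matrix is minimal

Let $n\ge4$, $D\ge4\ell+3$, and let $M=\ell A+E$ be Hankel of shape $\lambda$.

**Step 1: the form of $E$.** $E$ is Hankel of shape $(D+d,D)$. By (F2) it has no decreasing set of size $3$, so it vanishes on every antidiagonal with at least $3$ cells, as it is constant there. So $E$ is supported on $(1,1)$, $(n,n)$ and on $e_{1,2}=e_{2,1}=x$, $e_{n-1,n}=e_{n,n-1}=z$. The longest chain has $e_{1,1}+x+z+e_{n,n}=D+d$ elements and the total is $e_{1,1}+2x+2z+e_{n,n}=2D+d$. Hence $x+z=D$.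

**Step 2: a cheaper competitor.** We have $\ell W+\operatorname{inv}=2\ell D+x^2+z^2=G(x,0,\dots,0,z)$. Since $x+z\ge4\ell+3$, one of $x,z$ is at least $2\ell+2$. Moving one unit from that end block to block $2$ changes $G$ by at most
$$\delta_2(1)-\delta_1(2\ell+2)=(6\ell+1)-(6\ell+3)<0 .$$
By the formula of Theorem 2, $M$ is not minimal. This proves (c) and completes the proof of Theorem 2. $\blacksquare$

For every $n\ge4$ and every $\ell\ge1$, parts (b) and (c) give infinitely many partitions with $\lambda_n=\ell$ that violate the conjecture: by (b) there is a non-symmetric minimal matrix when $D\in\{4\ell+1,4\ell+2\}$, and by (c) no minimal matrix is Hankel when $D\ge4\ell+3$. So both assertions fail for every $n\ge4$, which completes the proof of Theorem 1. In this family with $n\ge4$, the condition $D\le4\ell$ is exactly the condition for all minimal matrices to be Hankel.
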